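# Online fair division: what envy-freeness up to $c$ goods costs without foresight

## The bound $\lceil t/n\rceil$ and the meaning of its terms

**Theorem 1.** Let $n\ge 2$.

(a) For every deterministic online rule and every $T\ge 1$, there is a sequence of $T$ goods with strictly positive values for which the allocation after round $T$ is not $\mathrm{EF}_{\lceil T/n\rceil-1}$. Hence if a rule guarantees $\mathrm{EF}c_t$ for all sequences and all $t$, then $\lceil c_t\rceil\ge\lceil t/n\rceil$ for every $t$, so $c_t>t/n-1$. In particular $c_t\ne o(t)$. This holds even if the rule knows $T$ and knows in advance that all values lie in $\Theta_T=\{2^1,2^2,\dots,2^{2^T-1}\}$.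

(b) Round-robin guarantees $\mathrm{EF}_{\lceil t/n\rceil}$ for all sequences and all $t$. So the optimal guarantee at every time is exactly $\lceil t/n\rceil$.

Let us unpack this. There are $n\ge2$ agents. In round $t=1,2,3,\dots$ one indivisible good $g^t$ arrives, its values $v_i(g^t)\ge 0$ for all agents $i\in[n]$ are revealed, and the good must be given at once, and for ever, to one agent. Valuations are additive: $v_i(S)=\sum_{g\in S}v_i(g)$. We write $P_j^t$ for the bundle of agent $j$ after $t$ rounds, dropping the $t$ when it is clear, and $\mathrm{Envy}^t_{i\to j}=v_i(P_j^t)-v_i(P_i^t)$.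

**Definition (fully online rule).** An allocation rule is *fully online* if it is a deterministic function that, in round $t$, chooses the recipient of $g^t$ from the values of $g^1,\dots,g^t$ and the previous allocation decisions only. It knows neither the horizon, nor future valuations, nor in advance the set of values that goods may take. The sequence of goods is arbitrary.

Round-robin, which gives $g^t$ to agent $1+((t-1)\bmod n)$, is an example. A rule that first asks for the largest value that will ever occur is not.

**Definition ($\mathrm{EF}c$).** For an integer $c\ge 0$, the allocation after $t$ rounds is $\mathrm{EF}c$ (also written $\mathrm{EF}_c$) if for every $i\ne j$ the envy of $i$ toward $j$ can be eliminated by removing at most $c$ goods from $P_j^t$. For real $c\ge0$, $\mathrm{EF}c$ means $\mathrm{EF}_{\lceil c\rceil}$.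

The best goods to remove are those of largest $v_i$-value. So if $B^t_{(i,j)}(c)$ denotes the $c$ goods of $P_j^t$ with the largest $v_i$-value, padded with goods of value $0$ if there are fewer than $c$, the condition reads
$$[\mathrm{Envy}^t_{i\to j}]_+\le\sum_{g\in B^t_{(i,j)}(c)}v_i(g).$$
The positive part is harmless because the right side is nonnegative. For example, suppose $i$ values its own bundle at $3$ and sees goods worth $5,4,2$ in $P_j$. Removing the $5$ leaves $6>3$. Removing $5$ and $4$ leaves $2\le3$. So two removals are needed and suffice.

The problem comes from Ido Kahana, Erel Segal-Halevi, Noam Hazon, "Perpetual Fully-Online Approximate Fairness", arXiv:2605.19844 (2026). The known context from that source is this: if all realized values lie in a finite set $\Theta$ that is given to the algorithm, then there is a perpetual, horizon-free rule guaranteeing $\mathrm{EF}c_t$ at every time $t$ with $c_t$ sublinear in $t$. That rule is not fully online, since it is told $\Theta$. The problem asks whether a fully online rule can guarantee $\mathrm{EF}c_t$ with $c_t=o(t)$ for fixed $n$, over all sequences and all times. Theorem 1 says no, and in the strongest way: nothing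 beats the bound one gets by merely keeping all bundles small.

Part (b) needs only one line. Under round-robin $|P_j^t|\le\lceil t/n\rceil$, and removing all of $P_j^t$ removes all envy toward $j$. The work is in (a).

We shall also prove four companions: one infinite sequence that is bad infinitely often (Theorem 2), a rule whose guarantee depends very weakly on the range of the values (Theorem 3), the exact range at which linear unfairness becomes forced (Theorem 4), and a contrast with random allocation against a sequence fixed in advance (Theorem 5).

## Two agents and at most three goods

Take $n=2$. We play the adversary.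

For $T=1$ we must violate $\mathrm{EF}_0$. Any good of positive value to both does it, since the agent who does not get it envies.

For $T=2$ we must again violate $\mathrm{EF}_0$. Two copies of the same good will not do, because a rule can hand out one each. Let $g^1$ be worth $4$ to both and, by symmetry, suppose agent 1 takes it. Now let $g^2$ be worth $8$ to agent 1 and $2$ to agent 2. If agent 2 gets $g^2$, then agent 1 envies ($8>4$), and so does agent 2 ($4>2$). If agent 1 gets it, agent 2 owns nothing and envies.

For $T=3$ we must violate $\mathrm{EF}_1$. Let $g^1$ be worth $16$ to both, and say agent 1 takes it. Let $g^2$ be worth $64$ to agent 1 and $4$ to agent 2.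

* If agent 2 takes $g^2$, let $g^3$ be worth $32$ to agent 1 and $8$ to agent 2. If agent 1 takes $g^3$, agent 2 owns $4$ and sees $\{16,8\}$; removing the $16$ leaves $8>4$. If agent 2 takes $g^3$, agent 1 owns $16$ and sees $\{64,32\}$; removing the $64$ leaves $32>16$.
* If agent 1 takes $g^2$, let $g^3$ be worth $128$ to agent 1 and $2$ to agent 2. If agent 2 takes $g^3$, it owns $2$ and sees $\{16,4\}$; removing the $16$ leaves $4>2$. If agent 1 takes $g^3$, agent 2 owns nothing and sees three positive goods.

In every branch $\mathrm{EF}_1$ fails. Notice that each new value was placed, for each agent separately, strictly between everything that agent owned and everything it had missed.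

The values had to differ between agents. If all agents share one valuation $v$, the rule "give the good to an agent with the least $v(P_i)$" is $\mathrm{EF}_1$ at all times. Indeed, let $g$ be the last good that $j$ received. When it arrived, $j$ was poorest, so $v(P_j\setminus\{g\})\le v(P_i)$ held at that moment for every $i$. The left side has not changed since, and the right side has not decreased.

## Halving intervals of values gives an order but not domination

The adversary would like every agent to be dissatisfied with everything it owns compared with everything it does not own. The difficulty is that $v_i(g)$ must be announced before we know whether $i$ gets $g$. The value must look small if $i$ receives $g$, and large if not.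

The $T=3$ game suggests a plan. For each agent $i$ keep an interval $(lo_i,hi_i)$ such that owned goods have value at most $lo_i$ and missed goods have value at least $hi_i$. Announce a value inside the interval. If $i$ gets the good, raise $lo_i$ to that value; if not, lower $hi_i$ to it. Either way the order "owned below missed" survives. The obvious implementation starts from $(0,1)$ and announces the midpoint.

This implementation fails, and already round-robin with $n=2$ survives it. The values for agent 1, which receives the odd rounds, are $\frac12,\frac34,\frac58,\frac{11}{16},\dots$. Those for agent 2 are $\frac12,\frac14,\frac38,\frac5{16},\dots$. Consecutive values $x_s,x_{s+1}$ of one agent differ by $2^{-(s+1)}$: after round $s$ the interval has length $2^{-s}$, one endpoint is $x_s$, and $x_{s+1}$ is the midpoint. After $2m$ rounds, pair round $2r-1$ with round $2r$. Each agent owns one good of each pair and misses the other, so its envy equals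
$$\sum_{r=1}^m 2^{-2r}<\tfrac13 .$$
For agent 1 the values converge to $\frac12+\frac14-\frac18+\cdots=\frac23$, and for agent 2 to $\frac12-\frac14+\frac18-\cdots=\frac13$. Missed values stay above the limit, so every missed good is worth more than $\frac13$. Removing one missed good therefore kills the envy. After $2m+1$ rounds, agent 1 is no worse off than after $2m$ rounds, and agent 2 can first have $g^{2m+1}$ removed and then one more good. So the allocation is $\mathrm{EF}_2$ at all times.

The point where the plan breaks is clear: each owned good is worth less than each missed good, but the owned values nearly equal the missed ones, so many owned goods together outweigh a few missed ones. We need one missed good to outweigh the *whole* owned bundle.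

## Halving intervals of exponents: proof of Theorem 1(a)

The remedy is to run the same halving on exponents. Distinct powers of $2$ satisfy $\sum_{k=1}^{\ell}2^k<2^{\ell+1}$, so order then implies domination. The price is that we need an integer midpoint in each of $T$ rounds, so we start with an interval of length $2^T$.

**The construction with parameter $T$.** For each agent $i$ keep integers $lo_i<hi_i$, initially $lo_i=0$ and $hi_i=2^T$. In round $s=1,\dots,T$:

* put $e_i^s=(lo_i+hi_i)/2$ and let $v_i(g^s)=2^{e_i^s}$ for every agent $i$;
* observe the recipient $r$; set $lo_r\leftarrow e_r^s$, and set $hi_i\leftarrow e_i^s$ for all $i\ne r$.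

**Lemma 1.** Whatever the sequence of recipients, all exponents $e_i^s$ are integers in $\{1,\dots,2^T-1\}$, and after round $T$ every agent $i$ satisfies, with the final value of $lo_i$,
$$v_i(P_i^T)\le 2^{lo_i+1}-2<2^{lo_i+1}\le v_i(h)\qquad\text{for every good }h\notin P_i^T. \tag{1}$$

**Step 1: the midpoints are integers.** This step shows that the construction can be carried out for $T$ rounds. Before round $s$ we have $hi_i-lo_i=2^{T-s+1}$: this is true for $s=1$, and each round replaces one endpoint by the midpoint, halving the length. For $s\le T$ the length is an even number that is at least $2$, so $e_i^s$ is an integer with $lo_i<e_i^s<hi_i$. Since the intervals are nested in $[0,2^T]$, we get $1\le e_i^s\le 2^T-1$. After round $T$ the length is $1$, so $hi_i=lo_i+1$.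

**Step 2: owned goods lie below missed goods.** This step turns the updates into an order. If $i$ received $g^s$, then $lo_i$ was set to $e_i^s$, and $lo_i$ never decreases. So every good in $P_i^T$ has exponent, for agent $i$, at most the final $lo_i$. If $i$ did not receive $g^s$, then $hi_i$ was set to $e_i^s$, and $hi_i$ never increases. So every good not in $P_i^T$ has exponent at least the final $hi_i=lo_i+1$.

**Step 3: the exponents of one agent are distinct.** This step is what lets us sum. Each $e_i^s$ is strictly between the current $lo_i$ and $hi_i$, and then becomes one of the endpoints. All later exponents lie strictly inside the new interval, or inside one nested in it, so they differ from $e_i^s$.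

**Step 4: domination.** By Steps 2 and 3, the goods in $P_i^T$ have distinct exponents in $\{1,\dots,lo_i\}$. Hence
$$v_i(P_i^T)\le\sum_{k=1}^{lo_i}2^k=2^{lo_i+1}-2,$$
where the sum is empty and equal to $0$ if $lo_i=0$. By Step 2, each $h\notin P_i^T$ has $v_i(h)\ge2^{lo_i+1}$. This is (1). $\qquad\blacksquare$

**Step 5: counting.** This step deduces the theorem. Fix a deterministic rule and $T$. Because the rule is deterministic, its answer to each announced good is determined, so the construction defines one concrete sequence of $T$ goods, with strictly positive values. Some agent $j$ has $|P_j^T|\ge\lceil T/n\rceil$, since $T$ goods are spread over $n$ agents. Take any $i\ne j$ and remove any at most $\lceil T/n\rceil-1$ goods from $P_j^T$. At least one good $h$ remains, and $h\notin P_i^T$. By (1) the remainder is worth at least $v_i(h)>v_i(P_i^T)$ to $i$, so $i$ still envies. The allocation is not $\mathrm{EF}_{\lceil T/n\rceil-1}$.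

Now let a rule guarantee $\mathrm{EF}c_t$, that is, $\mathrm{EF}_{\lceil c_t\rceil}$, for all sequences and all $t$. Applying the above with $T=t$ excludes $\lceil c_t\rceil\le\lceil t/n\rceil-1$, so $\lceil c_t\rceil\ge\lceil t/n\rceil$, and
$$c_t>\lceil c_t\rceil-1\ge\lceil t/n\rceil-1\ge t/n-1 .$$
Hence $c_t\ne o(t)$. The argument works for every deterministic map from histories to recipients, and by Lemma 1 all values lie in $\Theta_T$, so a rule that knows $T$ and $\Theta_T$ is covered too. This proves (a). With (b), the optimal guarantee at time $t$ is exactly $\lceil t/n\rceil$. $\qquad\blacksquare$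

The game of the second section is this construction for $T=2$ (first exponent $2$) and $T=3$ (first exponent $4$).

There is no conflict with the known result for a given finite $\Theta$. There the sublinear bound may depend on $\Theta$, while the hard instance at time $T$ uses a value set $\Theta_T$ of size $2^T-1$, which grows with $T$.

## Phases that drown the past: one bad infinite sequence

In Theorem 1 the bad sequence may change with $T$. We now find one that serves infinitely many times.

**Theorem 2.** For every fully online rule there is a single infinite sequence of goods such that, writing $c_t^*$ for the least integer $c$ for which the allocation after $t$ rounds is $\mathrm{EF}c$, we have $\limsup_{t\to\infty}c_t^*/t\ge1/n$.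

**Step 1: the phases.** We restart the construction again and again, each time so long and with values so large that earlier rounds do not matter. Let $S_{k-1}$ be the number of rounds before phase $k$ (so $S_0=0$), and give phase $k$ the length $T_k=k(S_{k-1}+1)$. In phase $k$ run the construction with parameter $T_k$, freshly initialized, but with values $A_k2^{e_i^s}$, where $A_k$ exceeds every agent's total value for all goods of earlier phases. The rule is deterministic, so one infinite sequence results.

**Step 2: domination survives.** At the end of phase $k$, let $h\notin P_i$ be a phase-$k$ good. Lemma 1 holds for any sequence of recipients, so it applies to this phase. With $lo_i$ the final value in the phase, agent $i$'s phase-$k$ goods are worth at most $A_k(2^{lo_i+1}-2)$ to $i$, and its earlier goods are worth less than $A_k$. Therefore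
$$v_i(P_i)<A_k\bigl(2^{lo_i+1}-1\bigr)<A_k2^{lo_i+1}\le v_i(h).$$

**Step 3: counting.** Some $j$ holds at least $\lceil T_k/n\rceil$ phase-$k$ goods. Removing fewer than that many goods from $P_j$ leaves a phase-$k$ good, so by Step 2 every $i\ne j$ still envies $j$. With $t_k=S_{k-1}+T_k$ we get $c^*_{t_k}\ge T_k/n$. Moreover $S_{k-1}\le S_{k-1}+1=T_k/k$, so
$$\frac{c^*_{t_k}}{t_k}\ge\frac1n\cdot\frac{T_k}{S_{k-1}+T_k}\ge\frac1n\cdot\frac{k}{k+1}\longrightarrow\frac1n.\qquad\blacksquare$$

## A guarantee that depends on the range through $\ln\log_2R^t$

The bad instance with $T$ goods has values up to $2^{2^T-1}$. Are such ranges necessary? To ask this precisely, let $R^t$ be the maximum over agents $i$ of the ratio between the largest and smallest *positive* values among $v_i(g^1),\dots,v_i(g^t)$, with ratio $1$ if there are none. For example, if agent 1 has seen $0,4,1$ and agent 2 has seen $2,2,0$, then the ratios are $4$ and $1$, and $R^3=4$.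

**Theorem 3.** There is a fully online rule (no knowledge of horizon, value set or range) such that for every sequence and every $t\ge1$ the allocation after $t$ rounds is $\mathrm{EF}c$ with
$$c=1+10\sqrt{t\Lambda_t/n}+6\Lambda_t,\qquad \Lambda_t=\ln\bigl(4nt\,(2+\log_2R^t)\bigr).$$

**Counting above thresholds.** A natural plan is to balance counts. For a threshold $\theta$, compare how many goods with $v_i\ge\theta$ lie in $P_j$ and in $P_i$. If, for every $\theta>0$, $P_j$ has at most $d$ more of them than $P_i$, then list the positive goods of $P_j$ as $h_1,h_2,\dots$ and those of $P_i$ as $f_1,f_2,\dots$ in nonincreasing $v_i$-order. Taking $\theta=v_i(h_r)$ for $r>d$ shows that $f_{r-d}$ exists and has value at least $v_i(h_r)$. Summing over $r>d$, the allocation is $\mathrm{EF}_d$ for this pair.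

A single discrepancy can be kept small by a standard device. Under a uniformly random recipient, the discrepancy $D$ of a counted good moves by $+1$, $-1$, $0$ with probabilities $\frac1n,\frac1n,\frac{n-2}n$, so the conditional mean of $e^{\lambda D}$ grows by the fixed factor $1+\frac2n(\cosh\lambda-1)$. A deterministic rule can do at least as well as the average for a weighted *sum* of such exponentials. For $n=2$ the factor is $\frac12(e^\lambda+e^{-\lambda})=\cosh\lambda$.

**Where one fixed grid fails.** We do not know the values in advance, so we must fix thresholds beforehand, for instance powers of $2$ times some unit. But suppose $P_i$ consists of $N$ goods worth $1$ to $i$ and $P_j$ of $N$ goods worth $1.9$ to $i$. With thresholds $2^k$, all discrepancies are $0$, since all goods have value in $[1,2)$. Yet removing $c$ goods leaves $1.9(N-c)$, which is at most $N$ only if $c\ge\frac{9}{19}N$. A finer grid of ratio $2^{\varepsilon}$, with $\varepsilon$ fixed, has the same defect: replace $1.9$ by some $q$ with $1<q<2^\varepsilon$, and $c\ge(1-\frac1q)N$ is needed.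

The way out has two parts. First, a precision that improves with $t$ is enough: if the rounding costs a factor $1+\frac1t$, then removing *one* further good pays for it. Second, the rule does not know $t$, nor the right $\lambda$, nor the range. So we put *all* dyadic precisions $2^{-m}$, all grid points $k\in\mathbb Z$ and all $\lambda=2^{-p}$ into one convergent potential. A weight $w$ enters the bounds only as $\ln\frac1w$. The number of relevant grid points is of order $t\,(2+\log_2R^t)$, and this explains the double logarithm of the range.

### The potential and the rule

Let $u_i$ be the first positive value of agent $i$ seen so far, including the good just revealed. For $m\in\mathbb Z_{\ge0}$ and $k\in\mathbb Z$ put $\theta_i^{m,k}=u_i2^{k/2^m}$. For $i\ne j$ let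
$$D_{ij}^{m,k}=\#\{g\in P_j:v_i(g)\ge\theta_i^{m,k}\}-\#\{g\in P_i:v_i(g)\ge\theta_i^{m,k}\},$$
and $D_{ij}^{m,k}=0$ while $u_i$ is undefined. These conventions agree: goods that arrived before $u_i$ was defined have $v_i=0$ and never reach a threshold. So at the round where $u_i$ becomes defined, the formula also gives $0$ for the allocation before that round. For $p\in\mathbb Z_{\ge0}$ let
$$\lambda_p=2^{-p},\qquad a_p=\ln\Bigl(1+\tfrac2n(\cosh\lambda_p-1)\Bigr)\ge0,\qquad w_{m,k}=\frac{2^{-m-1}}{4(1+|k|)^2},$$
$$\Psi_t=\sum_{i\ne j}\ \sum_{m,p\ge0}\ \sum_{k\in\mathbb Z}2^{-p-1}w_{m,k}\exp\bigl(\lambda_pD_{ij}^{m,k}(t)-a_pt\bigr).$$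

*Rule:* give $g^t$ to the agent, of smallest index on ties, for which the resulting $\Psi_t$ is smallest.

**Step 1: the rule is well defined.** We check convergence and bound $\Psi_0$. We have $\sum_{k\in\mathbb Z}(1+|k|)^{-2}=2\cdot\frac{\pi^2}6-1=\frac{\pi^2}{3}-1<4$ and $\sum_{m\ge0}2^{-m-1}=1$, so $\sum_{m,k}w_{m,k}<1$. Also $\sum_{p\ge0}2^{-p-1}=1$. Since $|D|\le t$, $\lambda_p\le1$ and $a_p\ge0$, each exponential is at most $e^t$, so $\Psi_t$ converges for each possible recipient. At time $0$ all exponentials equal $1$, so $\Psi_0\le n(n-1)<n^2$. The rule uses only past and present data, so it is fully online.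

**Step 2: $\Psi_t$ never increases.** This is the averaging argument. Fix the history before round $t$ and the good $g^t$, and consider one term, given by $(i,j,m,k,p)$.

If $u_i$ is undefined or $v_i(g^t)<\theta_i^{m,k}$, then $D$ does not change whoever receives $g^t$. The term is multiplied by $e^{-a_p}\le1$.

Otherwise $D$ changes by $+1$ if $j$ receives $g^t$, by $-1$ if $i$ does, and by $0$ for the other $n-2$ recipients. The average of $e^{\lambda_pD}$ over the $n$ recipients is its old value times
$$\frac1n\bigl(e^{\lambda_p}+e^{-\lambda_p}+n-2\bigr)=1+\frac2n(\cosh\lambda_p-1)=e^{a_p},$$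
and the extra factor $e^{-a_p}$ makes the averaged term equal to the old one.

Summing the nonnegative terms, the average of $\Psi_t$ over recipients is at most $\Psi_{t-1}$. The minimizing recipient therefore gives $\Psi_t\le\Psi_{t-1}\le\dots\le\Psi_0<n^2$.

**Step 3: all discrepancies are bounded at once.** Every term of $\Psi_t$ is positive, hence less than $n^2$. Taking logarithms of $2^{-p-1}w_{m,k}\exp(\lambda_pD-a_pt)<n^2$ gives, for all $i\ne j$ and all $m,k,p,t$,
$$D_{ij}^{m,k}(t)\le\frac1{\lambda_p}\Bigl(2\ln n+\ln\frac1{w_{m,k}}+(p+1)\ln2+a_pt\Bigr).\tag{2}$$

### Choosing the precision and the rate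

From here on the analysis, unlike the rule, may look at $t$ and the range. Fix $t$ and $i\ne j$. If $i$ has seen no positive value, it has no envy. Otherwise write $R=R^t$, $\Lambda=\Lambda_t$, $L=\log_2R\ge0$, $m=\lceil\log_2t\rceil$ and $\varepsilon=2^{-m}$. Then $t\le2^m<2t$, and so $\varepsilon\le1/t$.

**Step 4: only grid points with small index matter.** For a good $g$ among the first $t$ with $v_i(g)>0$, define its *class*
$$k(g)=\Bigl\lfloor2^m\log_2\frac{v_i(g)}{u_i}\Bigr\rfloor .$$
Then for every integer $k$ we have $v_i(g)\ge\theta_i^{m,k}\iff 2^m\log_2(v_i(g)/u_i)\ge k\iff k(g)\ge k$. Both $v_i(g)$ and $u_i$ are positive values of agent $i$ among the first $t$ rounds, so $|\log_2(v_i(g)/u_i)|\le L$. Since $|\lfloor x\rfloor|\le|x|+1$, every class $k$ that occurs satisfies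
$$1+|k|\le2+2^mL\le4t+2tL=2t(2+L).$$
With $2^{m+1}<4t$ this gives
$$\ln\frac1{w_{m,k}}=(m+1)\ln 2+\ln4+2\ln(1+|k|)\le\ln(4t)+\ln4+2\ln\bigl(2t(2+L)\bigr)=\ln(64t^3)+2\ln(2+L).$$

**Step 5: choose $\lambda_p$.** We balance the two parts of (2). Note that $\Lambda\ge\ln(4\cdot2\cdot1\cdot2)=\ln16>1$.

* If $t>n\Lambda$, choose $p$ with $\frac12\sqrt{n\Lambda/t}<\lambda_p\le\sqrt{n\Lambda/t}$. Such $p\ge0$ exists because $\sqrt{n\Lambda/t}<1$ and consecutive $\lambda_p$ differ by a factor of $2$.
* If $t\le n\Lambda$, choose $p=0$, so that $\lambda_p=1$.

In the first case $(p+1)\ln2=\ln(2/\lambda_p)<\ln\bigl(4\sqrt{t/(n\Lambda)}\bigr)\le\ln(4\sqrt t)$. In the second it is $\ln2\le\ln(4\sqrt t)$. So in both cases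
$$2\ln n+\ln\frac1{w_{m,k}}+(p+1)\ln2\le2\ln n+\ln256+3.5\ln t+2\ln(2+L)\le4\Lambda,$$
because $4\Lambda=\ln256+4\ln n+4\ln t+4\ln(2+L)$.

**Step 6: the bound on $D$.** It remains to estimate $a_p$. For $\lambda\in(0,1]$ the quotient $(\cosh\lambda-1)/\lambda^2=\sum_{q\ge1}\lambda^{2q-2}/(2q)!$ is increasing in $\lambda$, so $\cosh\lambda-1\le\lambda^2(\cosh1-1)\le\lambda^2$. With $\ln(1+x)\le x$ we get $a_p\le2\lambda_p^2/n$. Now (2) gives, for every occurring class $k$,
$$D_{ij}^{m,k}(t)\le\frac{4\Lambda}{\lambda_p}+\frac{2\lambda_pt}{n}.$$
If $t>n\Lambda$, the first summand is at most $8\Lambda\sqrt{t/(n\Lambda)}=8\sqrt{t\Lambda/n}$ and the second at most $\frac{2t}n\sqrt{n\Lambda/t}=2\sqrt{t\Lambda/n}$. If $t\le n\Lambda$, the sum is at most $4\Lambda+2\Lambda$. Since $D$ is an integer, in both cases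
$$D_{ij}^{m,k}(t)\le d:=\bigl\lfloor10\sqrt{t\Lambda/n}+6\Lambda\bigr\rfloor\qquad\text{for every occurring class }k.\tag{3}$$

### From small discrepancy to few removals

**Step 7: compare the two bundles up to the factor $1+\varepsilon$.** Let $h_1,\dots,h_s$ be the goods of $P_j$ with positive $v_i$-value in nonincreasing order of value, and $f_1,f_2,\dots$ those of $P_i$ in nonincreasing order. Let $Q$ be $P_j$ minus its $d$ most $v_i$-valuable goods (all of them if there are fewer than $d$). For $d<r\le s$ put $k=k(h_r)$. The goods $h_1,\dots,h_r$ all have class at least $k$, so by (3) at least $r-d\ge1$ goods of $P_i$ have class at least $k$. Hence $f_{r-d}$ exists and $k(f_{r-d})\ge k$. Therefore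
$$v_i(h_r)<u_i2^{(k+1)/2^m}=2^{\varepsilon}u_i2^{k/2^m}\le2^\varepsilon v_i(f_{r-d})\le(1+\varepsilon)v_i(f_{r-d}),$$
where $2^x\le1+x$ on $[0,1]$ by convexity, with equality at both ends. The positive goods of $Q$ are exactly the $h_r$ with $r>d$, so summing gives
$$v_i(Q)\le(1+\varepsilon)v_i(P_i).$$

**Step 8: one more good pays for the rounding.** If $Q=\emptyset$ we are done. Otherwise $|Q|\le t$, so the most valuable good of $Q$ is worth at least $v_i(Q)/t\ge\varepsilon v_i(Q)$. Removing it leaves at most
$$(1-\varepsilon)v_i(Q)\le(1-\varepsilon)(1+\varepsilon)v_i(P_i)\le v_i(P_i).$$
So the envy of $i$ toward $j$ is eliminated by removing at most $d+1\le1+10\sqrt{t\Lambda/n}+6\Lambda$ goods. Since $i\ne j$ and $t$ were arbitrary, Theorem 3 is proved. $\qquad\blacksquare$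

## Doubly exponential aspect ratios as the exact threshold

**Theorem 4.** Let $\rho:\mathbb N\to[0,\infty)$. There exist a fully online rule and $c_t=o(t)$ such that, for every sequence, $\mathrm{EF}c_t$ holds at every time $t$ with $\log_2R^t\le2^{\rho(t)}$, **if and only if** $\rho(t)=o(t)$. So linear unfairness is forced exactly by aspect ratios that are doubly exponential in a linear function of $t$. In the "if" direction a single rule works for all such $\rho$.

**Step 1: if $\rho(t)=o(t)$, the rule of Theorem 3 works.** That rule does not depend on $\rho$. When $\log_2R^t\le2^{\rho(t)}$ we have $2+\log_2R^t\le3\cdot2^{\rho(t)}$, because $2^{\rho(t)}\ge1$. So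
$$\Lambda_t\le\ln(4nt)+\ln\bigl(3\cdot2^{\rho(t)}\bigr)=\ln(12nt)+\rho(t)\ln2=:\bar\Lambda_t=o(t).$$
Hence $c_t:=1+10\sqrt{t\bar\Lambda_t/n}+6\bar\Lambda_t$ works: $\sqrt{t\bar\Lambda_t}=t\sqrt{\bar\Lambda_t/t}=o(t)$, so $c_t=o(t)$.

**Step 2: if $\rho(t)\ne o(t)$, every rule fails.** We place the construction of Lemma 1 at the end of a block of worthless goods, so that its range fits under $2^{\rho(t)}$. There are $\delta\in(0,1]$ and infinitely many $t$ with $\rho(t)\ge\delta t$ and $s:=\lfloor\delta t\rfloor\ge1$. Suppose a rule and $c_t$ have the stated property. For such $t$, present $t-s\ge0$ goods worth $0$ to everyone, then $s$ goods built by the construction with parameter $s$. The positive values have exponents in $\{1,\dots,2^s-1\}$, so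
$$\log_2R^t\le2^s-2\le2^{\delta t}\le2^{\rho(t)},$$
and time $t$ is one at which $\mathrm{EF}c_t$ is promised.

Zero goods do not change $v_i(P_i)$, so by Lemma 1 relation (1) still holds for every nonzero-valued $h\notin P_i$. Some $j$ holds at least $\lceil s/n\rceil$ nonzero goods. Removing fewer than $\lceil s/n\rceil$ goods from $P_j$ leaves a nonzero one, so any $i\ne j$ still envies. Hence
$$\lceil c_t\rceil\ge\lceil s/n\rceil\ge\frac{\delta t-1}{n}$$
for infinitely many $t$, and $c_t\ne o(t)$. $\qquad\blacksquare$

## Random recipients: oblivious versus adaptive adversaries

Lemma 1 holds for every sequence of recipients, and the construction reacts only to realized allocations. So it also defeats randomized rules, on every realization, when the adversary is adaptive, that is, when it sees each realized recipient before choosing the next good. If the sequence is fixed in advance (an *oblivious* adversary), the situation is different.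

**Theorem 5.** Fix $\delta\in(0,1)$. If each good is given to an independent uniformly random agent, then for every fixed sequence (oblivious adversary), with probability at least $1-\delta$, the allocation is $\mathrm{EF}c_t$ simultaneously for all $t\ge1$ with $c_t=\sqrt{2t\ln(2n^2t^3/\delta)}$, whatever the range of the values.

We recall Hoeffding's inequality: if $X_1,\dots,X_q$ are independent with mean $0$ and values in $[-1,1]$, then $\Pr(X_1+\dots+X_q\ge x)\le e^{-x^2/(2q)}$ for $x>0$.

**Step 1: all prefix discrepancies are small.** Since the sequence is fixed, we may sort it without looking at the random choices. Fix $t$ and $i\ne j$. Order the first $t$ goods by nonincreasing $v_i$, with ties broken in a fixed way. Let $D_q$ be the number of goods among the first $q$ in this order given to $j$, minus the number given to $i$. Each good contributes $+1$, $-1$ or $0$ with probabilities $\frac1n,\frac1n,\frac{n-2}{n}$, independently, so $D_q$ is a sum of $q\le t$ independent mean-zero variables in $[-1,1]$. Hoeffding's inequality gives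
$$\Pr(D_q>c_t)\le e^{-c_t^2/(2q)}\le e^{-c_t^2/(2t)}=\frac{\delta}{2n^2t^3}.$$
Take a union bound over fewer than $n^2$ ordered pairs, the $t$ values of $q$, and all $t\ge1$. The failure probability is at most $\sum_{t\ge1}\delta/(2t^2)=\delta\pi^2/12<\delta$.

**Step 2: small prefix discrepancies give $\mathrm{EF}c_t$.** Suppose no failure occurs. The numbers $D_q$ are integers, so $D_q\le d:=\lfloor c_t\rfloor$ for all $t$, all pairs and all $q\le t$. Fix $t$ and $i\ne j$, and list $P_j$ as $h_1,h_2,\dots$ and $P_i$ as $f_1,f_2,\dots$ in the above order. For $r>d$ (and $r\le|P_j|$), the prefix ending at $h_r$ contains exactly $r$ goods of $P_j$, hence at least $r-d\ge1$ goods of $P_i$. So $f_{r-d}$ exists and precedes $h_r$, which gives $v_i(f_{r-d})\ge v_i(h_r)$. Summing over $r>d$, the bundle $P_j$ minus its top $d$ goods is worth at most $v_i(P_i)$ to $i$. So the allocation is $\mathrm{EF}_d$, hence $\mathrm{EF}c_t$. $\qquad\blacksquare$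

The proof needs no threshold grid, because the order of the goods is fixed before the recipients are drawn. Against an adaptive adversary this is exactly what is lost: in the construction of Lemma 1, the place of a good in agent $i$'s order depends on who received the earlier goods.
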